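# Positive solutions of $-\Delta u=Q_\Omega|u|^{p-2}u$ near the linear exponent $p=2$

## 1. A guess from the linear problem, and its test on small models

Let $N\ge 3$, let $\Omega\subset\mathbb R^N$ be a nonempty bounded smooth open set, not necessarily connected, and put
$$Q_\Omega(x)=1\ \text{ for }x\in\Omega,\qquad Q_\Omega(x)=-1\ \text{ for }x\in\mathbb R^N\setminus\Omega .$$
For $1<p<2^*=\frac{2N}{N-2}$ we look at
$$-\Delta u=Q_\Omega|u|^{p-2}u\qquad\text{in }\mathbb R^N . \tag{1}$$
There is a source inside $\Omega$ and absorption outside. How many positive solutions are there when $p$ is slightly larger than $2$?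

The first guess is: exactly one. At $p=2$ the nonlinearity becomes linear. A linear eigenvalue problem $-\Delta\varphi=\lambda Q_\Omega\varphi$ should have a single positive eigenfunction up to a factor, and for $p\ne2$ the power should fix the factor. We test this by hand.

**One number.** Replace $-\Delta$ by a number $\lambda_1>0$: solve $\lambda_1t=t^{p-1}$ with $t>0$. For $p\neq2$ there is exactly one solution, $t=\lambda_1^{1/(p-2)}$. As $p\downarrow2$ it tends to $\infty$ if $\lambda_1>1$ and to $0$ if $\lambda_1<1$. At $p=2$ there is no solution, or (if $\lambda_1=1$) every $t>0$ is one. So one cannot simply perturb from $p=2$: the sizes to be compared degenerate there.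

**The linear problem for a ball.** Take $N=3$, $\Omega=B_1(0)$, and seek a radial $\varphi>0$ that decays, with $-\Delta\varphi=\lambda Q_\Omega\varphi$ and $\lambda=k^2$. The function $f=r\varphi$ satisfies $f''=-k^2f$ on $(0,1)$, $f''=k^2f$ on $(1,\infty)$, $f(0)=0$, so $f=\sin(kr)$ inside and $f=Ce^{-kr}$ outside. Matching $f$ and $f'$ at $r=1$ gives $\sin k=Ce^{-k}$ and $k\cos k=-kCe^{-k}$, that is, $\tan k=-1$. Positivity on $(0,1]$ requires $k<\pi$, so $k=3\pi/4$ and $\lambda=9\pi^2/16$. One positive radial profile, as guessed. We also check the sign of a quantity that will decide everything later: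
$$\int_0^1\sin^2(kr)\,dr-\int_1^\infty\sin^2(k)\,e^{-2k(r-1)}dr=\Big(\frac12-\frac{\sin 2k}{4k}\Big)-\frac1{4k}=\frac12>0,$$
because $\sin 2k=-1$ and $\sin^2k=\frac12$. Up to a positive factor this is $\int Q_\Omega\varphi^2$.

**Two coupled numbers.** Now imitate an $\Omega$ made of two pieces. Let $0<\varepsilon<a$, $s=p-2>0$, and look for $x,y>0$ with
$$ax-\varepsilon y=x^{p-1},\qquad ay-\varepsilon x=y^{p-1}.$$
Write $y=e^\theta x$. Then $a-\varepsilon e^{\theta}=x^s$ and $a-\varepsilon e^{-\theta}=y^s$, so $|\theta|<\log(a/\varepsilon)$ and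
$$F(\theta):=\log\frac{a-\varepsilon e^{-\theta}}{a-\varepsilon e^{\theta}}=s\theta .$$
Conversely, each such $\theta$ gives the solution $x=(a-\varepsilon e^\theta)^{1/s}$, $y=(a-\varepsilon e^{-\theta})^{1/s}$. The function $F$ is odd, and $F'(\theta)=2\sum_{i\ge1}(\varepsilon/a)^i\cosh(i\theta)$. So $F$ is strictly convex on $[0,\log(a/\varepsilon))$, it tends to $\infty$ at the right end, and $F'(0)=\frac{2\varepsilon}{a-\varepsilon}$. Hence:

- if $p-2\le\frac{2\varepsilon}{a-\varepsilon}$, then $\theta=0$ is the only root, and there is one positive solution;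
- if $p-2>\frac{2\varepsilon}{a-\varepsilon}$, there are exactly three.

The matrix on the left has eigenvalues $a-\varepsilon$ and $a+\varepsilon$, so the threshold is the relative spectral gap. The guess survives near $p=2$, but the interval on which it holds shrinks to nothing with the coupling. If the model is right, the answer for (1) should be "exactly one positive solution for $2<p<p_0(\Omega)$", with $p_0(\Omega)$ forced to depend on $\Omega$. Both halves are true and will be proved.

## 2. Spaces, the interior ball condition, and the statements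

We write $Q=Q_\Omega$, and integrals without a domain are over $\mathbb R^N$.

**Definition (spaces).** $D^{1,2}=\{u\in L^{2^*}(\mathbb R^N):\nabla u\in L^2(\mathbb R^N)\}$ and $X^p=D^{1,2}\cap L^p(\mathbb R^N)$.

For $N=3$ the function $(1+|x|^2)^{-1/2}$ lies in $D^{1,2}$: its sixth power decays like $|x|^{-6}$ and its squared gradient like $|x|^{-4}$. It is in $L^p$ only for $p>3$. So the requirement $u\in L^p$ is a real one. We recall the Sobolev inequality $\|u\|_{2^*}\le C\|\nabla u\|_2$ on $D^{1,2}$.

Fix a cutoff $\eta\in C_c^\infty(\mathbb R^N)$, $0\le\eta\le1$, $\eta=1$ on $B_1(0)$, $\eta=0$ off $B_2(0)$, and set $\eta_j(x)=\eta(x/j)$. Since $\|\nabla\eta_j\|_{L^N}=\|\nabla\eta\|_{L^N}$, Hölder with $\frac12=\frac1N+\frac1{2^*}$ gives, for $g\in D^{1,2}$,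
$$\|g\nabla\eta_j\|_2\le\|\nabla\eta\|_{L^N}\|g\|_{L^{2^*}(|x|\ge j)}\to0 .$$
So $\eta_jg\to g$, and after mollification $C_c^\infty$ is dense in $D^{1,2}$ and in $X^p$.

**Definition (solutions).** A solution of (1) is a $u\in X^p$ with $\int\nabla u\cdot\nabla\psi=\int Q|u|^{p-2}u\psi$ for all $\psi\in X^p$. Equivalently, for all $\psi\in C_c^\infty$, by density, since $|u|^{p-1}|\psi|\in L^1$ by Hölder. For $p>2$, "positive" means $u\ge0$, $u\not\equiv0$; Lemma 1 shows that then $u>0$ everywhere. A positive solution $u$ is nondegenerate if the only $h\in D^{1,2}$ with $-\Delta h=(p-1)Qu^{p-2}h$ is $h=0$.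

In the one-number model nondegeneracy reads: $\lambda_1h=(p-1)t^{p-2}h=(p-1)\lambda_1h$ implies $h=0$, which is true for $p\ne2$.

Let $\alpha_p=\inf\{\int|\nabla v|^2:v\in X^p,\ \int Q|v|^p=1\}$. A least energy solution is one that minimizes $\frac12\int|\nabla u|^2-\frac1p\int Q|u|^p$ among nontrivial solutions. For $p>2$ these are exactly the rescaled minimizers. Indeed, for a nontrivial solution $T:=\int|\nabla u|^2=\int Q|u|^p>0$, so $\alpha_p\le T/T^{2/p}$ and the energy $(\frac12-\frac1p)T$ is at least $(\frac12-\frac1p)\alpha_p^{p/(p-2)}$, with equality exactly when $T^{-1/p}u$ is a minimizer for $\alpha_p$.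

The question comes from Mónica Clapp, Cristian Morales-Encinos, Alberto Saldaña, and Mayra Soares, "On the asymptotically linear problem for an elliptic equation with an indefinite nonlinearity", arXiv:2511.05679 (2025). Known for smooth $\Omega$: for $p\in(1,2^*)\setminus\{2\}$, $\alpha_p$ is attained by a positive function $v_p$, and $\alpha_p^{1/(p-2)}v_p$ is a positive solution of (1). There is also $\bar p(\Omega)\in(2,2^*)$ such that for $p\in(2,\bar p)$ all positive solutions are nondegenerate and the positive least energy solution is unique. Uniqueness of all positive solutions was left as an open problem. The proofs below use neither uniqueness nor nondegeneracy as input.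

The only regularity of $\Omega$ that we need is this.

**Definition (condition (H)).** There are $r_0>0$, $\kappa\ge1$ such that for all $x\in\Omega$ and $r\in(0,r_0)$ there is a ball $B_r(y)\subset\Omega$ with $|y-x|\le\kappa r$.

*Smooth bounded sets satisfy (H) with $\kappa=1$.* By the uniform interior ball property there is $\rho>0$ such that each $x\in\Omega$ lies in some $B_\rho(z)\subset\Omega$. Let $r<\rho$. If $|x-z|\le\rho-r$, take $y=x$. Otherwise take $y=z+(\rho-r)\frac{x-z}{|x-z|}$; then $|y-z|=\rho-r$, so $B_r(y)\subset B_\rho(z)$, and $|y-x|=|x-z|-(\rho-r)<r$. Bounded Lipschitz sets satisfy (H) too: each $x\in\Omega$ is the vertex of a cone in $\Omega$ of fixed half-angle $\vartheta$ and height, and the ball of small radius $r$ centered on the axis at distance $r/\sin\vartheta$ lies in this cone, so $\kappa=1/\sin\vartheta$ works.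

*A set that violates (H).* Let $\Omega=\bigcup_{i\ge2}B_{8^{-i}}(2^{-i}e_1)$. Take $x=2^{-i}e_1$ and $r=2\cdot8^{-i}$. A ball of radius $r$ in $\Omega$ must lie in a component with index $j<i$, and the points of that component have distance at least $2^{-j-1}-8^{-j}\ge\frac14 2^{-i}$ from $x$. For large $i$ this exceeds $2\kappa8^{-i}$, whatever $\kappa$ is.

**Theorem A.** Let $\Omega\ne\emptyset$ be bounded, open and satisfy (H) (for example, smooth). There is $p_0\in(2,2^*)$ such that for every $p\in(2,p_0)$ problem (1) has exactly one positive solution $u_p$. Moreover, $u_p$ is nondegenerate.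

**Theorem B.** Let $\Omega\ne\emptyset$ be bounded and open.

1. Assume (H). There is exactly one pair $(\lambda_1,\varphi)$ with $\lambda_1>0$ and $0<\varphi$ continuous, $\varphi\to0$ at infinity, $\max\varphi=1$, $-\Delta\varphi=\lambda_1Q\varphi$. If $p_n\to2$, $p_n\ne2$, and $u_n$ are arbitrary nonnegative nontrivial solutions with $p=p_n$, then
$$\lambda_1^{-1/(p_n-2)}u_n\to e^c\varphi\ \text{ uniformly on }\mathbb R^N,\qquad c=-\frac{\int Q\varphi^2\log\varphi}{\int Q\varphi^2}.$$
2. For every $p\in(1,2)$ there is exactly one nonnegative solution that is positive in $\Omega$.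
3. Assume (H). There is $p_-\in(1,2)$ such that for $p\in(p_-,2)$ there is exactly one nonnegative nontrivial solution.

**Theorem C.**

1. For every $p\in(2,2^*)$ there is a smooth bounded, even connected, $\Omega$ for which (1) has at least two positive (least energy) solutions. So $p_0(\Omega)$ cannot be chosen independently of $\Omega$, even among connected sets.
2. For every $p\in(1,2)$ there is a smooth bounded $\Omega$ with at least three nonnegative nontrivial solutions. So "positive in $\Omega$" in B.2 and the dependence of $p_-$ on $\Omega$ in B.3 cannot be dropped.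

Theorem A answers the question: the uniqueness statement is true for every smooth bounded $\Omega$.

## 3. Why the limit $p\to2$ alone gives $0=0$

Here is the natural attempt, with details postponed. Suppose $u_n\ne v_n$ are positive solutions for $p_n\downarrow2$. Their difference $d_n=v_n-u_n$ solves a linear equation,
$$-\Delta d_n=QV_nd_n,\qquad V_n=(p_n-1)\int_0^1\big((1-t)u_n+tv_n\big)^{p_n-2}dt .$$
Normalize $\|d_n\|_\infty=1$. Suppose that $V_n\to\lambda_1$ and that $d_n\to d$; then $-\Delta d=\lambda_1Qd$, so $d=\pm\varphi$. To get a contradiction, test the equation of $d_n$ with $\varphi$ and the equation of $\varphi$ with $d_n$: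
$$\int Q(V_n-\lambda_1)\,d_n\varphi=0 .\tag{2}$$
Now let $n\to\infty$: since $V_n\to\lambda_1$, this says $0=0$. The limit problem has a one-dimensional kernel, the direction in which $d_n$ concentrates is that kernel, and nothing has been contradicted.

The information is one order further down. Suppose that $\hat u_n=\lambda_1^{-1/(p_n-2)}u_n$ and $\hat v_n$ both converge to $K\varphi$ for some amplitude $K>0$. Since $u_n^{p_n-2}=\lambda_1\hat u_n^{p_n-2}$, one expects
$$\frac{V_n/\lambda_1-1}{p_n-2}\to1+\log(K\varphi).$$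
Divide (2) by $\lambda_1(p_n-2)$ and pass to the limit with $d_n\to\pm\varphi$:
$$0=\pm\Big[(1+\log K)\int Q\varphi^2+\int Q\varphi^2\log\varphi\Big].\tag{3}$$
This is still not a contradiction, because the bracket vanishes for exactly one value, $\log K=c-1$ with $c$ as in Theorem B. So one must compute the amplitude. The same test applied to $u_n$ itself, instead of to a difference, will give $\log K=c$. Then the bracket in (3) is $\int Q\varphi^2$, which is positive (it was checked for the ball in Section 1). The contradiction comes from the difference between $c$ and $c-1$, that is, from the factor $p-1$ that appears when one linearizes $u^{p-1}$.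

Three things have to be supplied:

- a bound for $\lambda_n=\|u_n\|_\infty^{p_n-2}$ valid for arbitrary solutions, which have no minimality to exploit;
- the amplitude;
- control of $\log\hat u_n$ at infinity, where $\hat u_n\to0$ and the logarithm is unbounded.

## 4. Existence, comparison, regularity and decay

Fix $R\ge1$ with $\overline\Omega\subset B_R:=B_R(0)$. We recall two textbook facts.

*Interior regularity.* If $w\in L^1_{loc}$ and $-\Delta w=f$ in the sense of distributions with $f\in L^q_{loc}$, $1<q<\infty$, then $w\in W^{2,q}_{loc}$ and $\|w\|_{W^{2,q}(B_r)}\le C(\|w\|_{L^q(B_{2r})}+\|f\|_{L^q(B_{2r})})$ on concentric balls. For $q>N$, $W^{2,q}(B_r)$ embeds compactly into $C^1(\overline{B_r})$.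

*Strong maximum principle (SMP).* If $w\ge0$ lies in $W^{2,q}_{loc}(G)$ for all $q<\infty$, $G$ open and connected, and $-\Delta w+kw\ge0$ a.e. with $0\le k\in L^\infty_{loc}$, then $w>0$ in $G$ or $w\equiv0$.

**Existence of a nonnegative minimizer for $\alpha_p$, for every nonempty bounded open $\Omega$, $p\in(1,2^*)\setminus\{2\}$.** The aim is to have solutions also when $\Omega$ is not smooth. The admissible class is nonempty: take a multiple of a bump supported in $\Omega$. Let $(v_n)$ be a minimizing sequence. It is bounded in $D^{1,2}$, so for a subsequence $v_n\rightharpoonup v$ in $D^{1,2}$, a.e., and, by Rellich, $\int_\Omega|v_n|^p\to\int_\Omega|v|^p$. By Fatou,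
$$\int_{\mathbb R^N\setminus\Omega}|v|^p\le\liminf\int_{\mathbb R^N\setminus\Omega}|v_n|^p=\lim\int_\Omega|v_n|^p-1=\int_\Omega|v|^p-1 ,$$
so $v\in X^p$ and $\int Q|v|^p\ge1$. For every $w\in X^p$ we have $(\int Q|w|^p)_+\le\int_\Omega|w|^p\le C\|\nabla w\|_2^p$, so $\alpha_p>0$. By homogeneity and weak lower semicontinuity
$$\alpha_p\Big(\int Q|v|^p\Big)^{2/p}\le\|\nabla v\|_2^2\le\alpha_p ,$$
so $\int Q|v|^p=1$ and $v$ is a minimizer. Replace $v$ by $|v|$. The map $w\mapsto\int Q|w|^p$ is $C^1$ on $X^p$, and its derivative at $v$ in direction $v$ is $p\neq0$. So there is a multiplier, and testing with $v$ identifies it: $-\Delta v=\alpha_pQv^{p-1}$. For $u=sv$ we get $-\Delta u=\alpha_ps^{2-p}Qu^{p-1}$, and $s=\alpha_p^{1/(p-2)}$ gives a solution of (1).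

**Comparison principle (CP).** Let $\nu\ge0$, let $f$ be continuous on $\{|x|\ge R\}$, of class $W^{1,2}_{loc}$ in $\{|x|>R\}$, with $f\to0$ at infinity, $f\le0$ on $\partial B_R$ and $-\Delta f+\nu f\le0$ weakly in $\{|x|>R\}$. Then $f\le0$ in $\{|x|>R\}$.

*Proof.* For $\varepsilon>0$ the function $(f-\varepsilon)^+$ has compact support in $\{|x|>R\}$, because $f<\varepsilon$ near $\partial B_R$ and near infinity. Testing with it, $\int|\nabla(f-\varepsilon)^+|^2\le-\nu\int f(f-\varepsilon)^+\le0$. So $(f-\varepsilon)^+$ is constant with compact support, that is, zero. Let $\varepsilon\to0$. $\square$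

**Lemma 1.** (a) Let $d\in D^{1,2}$ solve $-\Delta d=QVd$ with $0\le V\in L^\infty$. Then $d\in W^{2,q}_{loc}$ for all $q<\infty$, $d\to0$ at infinity, $\|d\|_\infty=\max_{\overline\Omega}|d|<\infty$, and $|d(x)|\le\|d\|_\infty(R/|x|)^{N-2}$ for $|x|\ge R$.

(b) The same holds for nonnegative solutions $u\in X^p$ of (1), $1<p<2^*$. If $p>2$ and $u\not\equiv0$, then $u>0$ in $\mathbb R^N$.

*Proof.* (a) *Regularity.* If $d\in L^q_{loc}$, then $QVd\in L^q_{loc}$, so $d\in W^{2,q}_{loc}$, which improves $\frac1q$ by $\frac2N$. Starting from $q=2^*$, finitely many steps give all $q<\infty$.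

*Subharmonicity outside.* This is what makes the absorption region harmless. In $U=\mathbb R^N\setminus\overline\Omega$ we have $\Delta d=Vd$. For $\varepsilon>0$,
$$\Delta\sqrt{d^2+\varepsilon^2}=\frac{d\,\Delta d}{\sqrt{d^2+\varepsilon^2}}+\frac{\varepsilon^2|\nabla d|^2}{(d^2+\varepsilon^2)^{3/2}}\ge\frac{Vd^2}{\sqrt{d^2+\varepsilon^2}}\ge0,$$
and $\varepsilon\to0$ shows that $|d|$ is weakly subharmonic in $U$ (Kato's inequality). The mean value inequality gives, for $|x|>R+1$, $|d(x)|\le C\|d\|_{L^{2^*}(B_1(x))}\to0$ as $|x|\to\infty$.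

*Maximum on $\overline\Omega$.* Note $\partial U\subset\partial\Omega$, and put $M=\max_{\overline\Omega}|d|$. The function $(|d|-M-\varepsilon)^+$ has compact support in $U$, and testing with it as in CP shows that it vanishes. So $|d|\le M$ in $U$, hence everywhere.

*Decay.* The function $(R/|x|)^{N-2}$ is harmonic for $|x|>0$. Apply CP with $\nu=0$ to $f=|d|-\|d\|_\infty(R/|x|)^{N-2}$.

(b) *Regularity.* For $p\le2$ use $u^{p-1}\le1+u$ and argue as in (a). For $p>2$: if $u\in L^q_{loc}$, $q\ge2^*$, then $u^{p-1}\in L^{q/(p-1)}_{loc}$ with $q/(p-1)>1$, so $u\in W^{2,q/(p-1)}_{loc}$, and either $u\in L^{q'}_{loc}$ for all $q'<\infty$ or $u\in L^{q'}_{loc}$ with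
$$\frac1{q'}-\frac1q=\frac{p-2}q-\frac2N\le\frac{p-2}{2^*}-\frac2N<0 ,$$
the last inequality because $p-2<2^*-2=\frac4{N-2}=\frac{2\cdot2^*}N$. The gain is bounded below, so finitely many steps suffice. In $U$ we have $\Delta u=u^{p-1}\ge0$, so $u=|u|$ is subharmonic there and the rest of (a) applies verbatim.

*Positivity.* For $p>2$, $-\Delta u+u^{p-2}u=(Q+1)u^{p-1}\ge0$, with $u^{p-2}\ge0$ locally bounded. The SMP gives $u>0$. $\square$

For $p<2$ the coefficient $u^{p-2}$ is singular where $u=0$, and positivity really fails; see the last section.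

## 5. The principal eigenfunction of $-\Delta\varphi=\lambda Q\varphi$

**Lemma 2.** Let $\mu>0$ and let $\psi\not\equiv0$, $\psi\in W^{2,q}_{loc}$ for all $q<\infty$, be bounded with $\psi\to0$ at infinity and $-\Delta\psi=\mu Q\psi$. Then:

(i) $|\psi(x)|\le Ce^{-\sqrt\mu|x|}$, $\psi\in H^1$, and $\mu\int Q\psi^2=\int|\nabla\psi|^2>0$.

(ii) Let $(\lambda,\varphi)$ be another such pair with $\varphi>0$. Then $\mu\ge\lambda$; if $\mu=\lambda$, then $\psi$ is a constant multiple of $\varphi$; if $\psi\ge0$, then $\mu=\lambda$.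

(iii) $\int\nabla\psi\cdot\nabla g=\mu\int Q\psi g$ for all $g\in D^{1,2}$.

*Proof.* (i) For $|x|>R$,
$$(-\Delta+\mu)e^{-\sqrt\mu|x|}=\sqrt\mu\,\frac{N-1}{|x|}e^{-\sqrt\mu|x|}\ge0,\qquad(-\Delta+\mu)(\pm\psi)=0 .$$
So CP with $\nu=\mu$ applies to $f=\pm\psi-\|\psi\|_\infty e^{-\sqrt\mu(|x|-R)}$ and gives the decay. Test the equation with $\eta_j^2\psi$. Since $\nabla\psi\cdot\nabla(\eta_j^2\psi)=|\nabla(\eta_j\psi)|^2-|\nabla\eta_j|^2\psi^2$,
$$\int|\nabla(\eta_j\psi)|^2=\int|\nabla\eta_j|^2\psi^2+\mu\int Q\eta_j^2\psi^2 . \tag{4}$$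
The right side is bounded, so $\nabla\psi\in L^2$ by Fatou. As $\psi\nabla\eta_j\to0$ in $L^2$, we have $\nabla(\eta_j\psi)\to\nabla\psi$ in $L^2$, and the identity follows from (4). If $\nabla\psi=0$, then $\psi$ is a constant tending to $0$, which is excluded.

(ii) Let $\zeta_j=\eta_j\psi$. Expanding the square,
$$|\nabla\zeta|^2-\nabla\varphi\cdot\nabla(\zeta^2/\varphi)=\Big|\nabla\zeta-\frac\zeta\varphi\nabla\varphi\Big|^2=\varphi^2|\nabla(\zeta/\varphi)|^2 .$$
Test the equation of $\varphi$ with $\zeta_j^2/\varphi$, which has compact support, where $\varphi$ is bounded below. This gives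
$$\int|\nabla\zeta_j|^2-\lambda\int Q\zeta_j^2=\int\varphi^2|\nabla(\zeta_j/\varphi)|^2 .$$
As $j\to\infty$ the left side tends to $(\mu-\lambda)\int Q\psi^2$ by (i). By Fatou on the right, $\int\varphi^2|\nabla(\psi/\varphi)|^2\le(\mu-\lambda)\int Q\psi^2$. Since $\int Q\psi^2>0$, we get $\mu\ge\lambda$, and $\mu=\lambda$ forces $\psi/\varphi$ to be constant. If $\psi\ge0$, then $-\Delta\psi+\mu\psi=\mu(Q+1)\psi\ge0$, so $\psi>0$ by the SMP. Exchanging the roles gives $\lambda\ge\mu$.

(iii) This holds for $g\in C_c^\infty$. Both sides are continuous in $g\in D^{1,2}$, because $\nabla\psi\in L^2$ and $\psi$, being bounded with exponential decay, lies in the dual exponent space $L^{(2^*)'}$. $\square$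

For the unit ball in $\mathbb R^3$, Section 1 together with (ii) says that $9\pi^2/16$ is the only eigenvalue with a positive decaying eigenfunction, radial or not. By scaling, the ball of radius $3\pi/4$ has eigenvalue $1$, and there (1) with $p=2$ has the whole ray $t\varphi$, $t>0$, of positive solutions.

## 6. Profile and amplitude as $p\to2$: proof of B.1

Assume (H). Let $p_n\to2$, $p_n\in(1,2^*)\setminus\{2\}$, let $u_n\ge0$ be nontrivial solutions with $p=p_n$, and set
$$m_n=\|u_n\|_\infty,\quad w_n=\frac{u_n}{m_n},\quad\lambda_n=m_n^{p_n-2},\qquad\text{so that}\qquad-\Delta w_n=\lambda_nQw_n^{p_n-1}.$$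
By Lemma 1, $0\le w_n\le1$, $\max_{\overline\Omega}w_n=1$, and $w_n\le(R/|x|)^{N-2}$ for $|x|\ge R$.

An elementary bound will be used several times. For $0<w\le1$ and $|p-2|\le\frac12$,
$$\frac{w^{p-1}-w}{p-2}=\int_0^1w^{1+s(p-2)}\log w\,ds,\qquad\Big|\frac{w^{p-1}-w}{p-2}\Big|\le1, \tag{5}$$
because $w^a|\log w|\le\frac1{ea}\le1$ for $a\ge\frac12$. For $w=0$ we read the integral as $0$.

**Step 1: $\lambda_n$ is bounded.** This step supplies the a priori bound for arbitrary solutions. Suppose $\lambda_n\to\infty$ along a subsequence, and zoom in at scale $\mu_n=\lambda_n^{-1/2}\to0$. Let $M$ be so large that the first Dirichlet eigenvalue $\Lambda$ of $-\Delta$ in a ball of radius $M$ is $<1$; this is possible since it scales like $M^{-2}$. Choose $x_n\in\Omega$ with $w_n(x_n)\ge\frac12$. By (H), for large $n$ there is a ball $B_{M\mu_n}(y_n)\subset\Omega$ with $|y_n-x_n|\le\kappa M\mu_n$. The function $W_n(y)=w_n(x_n+\mu_ny)$ satisfies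
$$-\Delta W_n=q_nW_n^{p_n-1},\qquad q_n(y)=Q(x_n+\mu_ny),\quad|q_n|=1,$$
and $q_n=1$ on $B_M(y_n')$, $y_n'=(y_n-x_n)/\mu_n$, $|y_n'|\le\kappa M$. The right side is bounded by $1$, so along a subsequence $W_n\to W$ in $C^1_{loc}$, $y_n'\to y'$, and $q_n\rightharpoonup q$ weak* in $L^\infty$. By (5), $|W_n^{p_n-1}-W_n|\le|p_n-2|$, so $W_n^{p_n-1}\to W$ locally uniformly. In the limit
$$-\Delta W=qW\ \text{ in }\mathbb R^N,\quad-1\le q\le1,\quad0\le W\le1,\quad W(0)\ge\tfrac12,\quad q=1\text{ on }D:=B_M(y').$$
Since $-\Delta W+W=(1+q)W\ge0$, the SMP gives $W>0$. Let $\psi>0$ be the first Dirichlet eigenfunction in $D$; by Hopf's lemma $\partial_\nu\psi<0$ on $\partial D$. Green's formula yields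
$$(\Lambda-1)\int_DW\psi=\int_D(\psi\Delta W-W\Delta\psi)=-\int_{\partial D}W\,\partial_\nu\psi>0,$$
which contradicts $\Lambda<1$. Condition (H) entered exactly here: the concentration point may approach $\partial\Omega$, but at its scale it still sees a large ball of $\Omega$ at bounded distance.

**Step 2: convergence of $(\lambda_n,w_n)$.** Pass to a subsequence with $\lambda_n\to\lambda\in[0,\infty)$. The right sides of the equations are bounded, so for a further subsequence $w_n\to w$ in $C^1_{loc}$, and by (5)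
$$-\Delta w=\lambda Qw,\qquad\max w=\max_{\overline\Omega}w=1,\qquad0\le w\le(R/|x|)^{N-2}\ \text{ for }|x|\ge R .$$
If $\lambda=0$, then $w$ is a bounded harmonic function, constant by Liouville, tending to $0$, contrary to $\max w=1$. So $\lambda>0$, and $-\Delta w+\lambda w=\lambda(Q+1)w\ge0$ gives $w>0$. Thus $(\lambda,w)$ is a pair as in B.1. There is at most one such pair: a continuous eigenfunction is in $W^{2,q}_{loc}$ by interior regularity, Lemma 2(ii) gives equal eigenvalues and proportional functions, and $\max=1$ fixes the factor. There is at least one, since by Section 4 solutions exist for a sequence $p_n\to2$. Call it $(\lambda_1,\varphi)$. As every subsequence has a further one with this limit, the whole sequence satisfies $\lambda_n\to\lambda_1$ and $w_n\to\varphi$ locally uniformly. By the common bound $(R/|x|)^{N-2}$ the convergence is uniform on $\mathbb R^N$.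

**Step 3: the amplitude.** We determine $m_n$ to leading order; knowing $\lambda_n\to\lambda_1$ is not enough, because $m_n=\lambda_n^{1/(p_n-2)}$ depends on $\lambda_n-\lambda_1$ at order $p_n-2$. By Lemma 2(i), $\varphi\in X^{p_n}$. Test the equation of $w_n$ with $\varphi$, and use Lemma 2(iii) with $g=w_n$:
$$\lambda_n\int Qw_n^{p_n-1}\varphi=\int\nabla w_n\cdot\nabla\varphi=\lambda_1\int Qw_n\varphi .$$
Subtract $\lambda_1\int Qw_n^{p_n-1}\varphi$ and divide by $p_n-2$:
$$\frac{\lambda_n-\lambda_1}{p_n-2}\int Qw_n^{p_n-1}\varphi=-\lambda_1\int Q\,\frac{w_n^{p_n-1}-w_n}{p_n-2}\,\varphi .$$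
By (5) the integrand on the right is dominated by $\varphi\in L^1$, and since $w_n\to\varphi>0$ it converges pointwise to $Q\varphi^2\log\varphi$. The integral on the left tends to $\int Q\varphi^2>0$. Hence
$$\frac{\lambda_n-\lambda_1}{p_n-2}\to\lambda_1c,\qquad c=-\frac{\int Q\varphi^2\log\varphi}{\int Q\varphi^2},$$
that is, $\lambda_n/\lambda_1=1+(p_n-2)(c+o(1))$, and therefore $\lambda_1^{-1/(p_n-2)}m_n=(\lambda_n/\lambda_1)^{1/(p_n-2)}\to e^c$. Together with Step 2,
$$\hat u_n:=\lambda_1^{-1/(p_n-2)}u_n\to\Phi:=e^c\varphi\ \text{ uniformly on }\mathbb R^N,\qquad\int Q\varphi^2\log\Phi=0. \tag{6}$$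
The last identity is the definition of $c$. This proves B.1. $\square$

## 7. Differences of solutions at order $p-2$: proof of Theorem A

For each $p\in(2,2^*)$ there is a positive solution (Section 4 and Lemma 1). If Theorem A fails, there are $p_n\downarrow2$ such that for each $n$ one of two things happens. Either there are two distinct positive solutions $u_n\ne v_n$, and we put $d_n=v_n-u_n$. Or there are a positive solution $u_n=:v_n$ and a nontrivial $d_n\in D^{1,2}$ with $-\Delta d_n=(p_n-1)Qu_n^{p_n-2}d_n$. In both cases $0\ne d_n\in D^{1,2}$ and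
$$-\Delta d_n=QV_nd_n,\qquad V_n=(p_n-1)\int_0^1\big((1-t)u_n+tv_n\big)^{p_n-2}dt,$$
with $V_n$ bounded. Define $\hat u_n,\hat v_n$ as in (6) and $\hat\xi_{n,t}=(1-t)\hat u_n+t\hat v_n$. Then $V_n=\lambda_1(p_n-1)\int_0^1\hat\xi_{n,t}^{\,p_n-2}dt$, and writing $p_n-1=1+(p_n-2)$ gives
$$\frac{V_n/\lambda_1-1}{p_n-2}=\int_0^1\Big[\hat\xi_{n,t}^{\,p_n-2}+\frac{\hat\xi_{n,t}^{\,p_n-2}-1}{p_n-2}\Big]dt. \tag{7}$$

**Step 1: bounds for (7).** We need a majorant that $\varphi$ can integrate, so we bound $\log\hat\xi_{n,t}$ by a multiple of $1+|x|$. By (6), $\hat u_n,\hat v_n\le2e^c$ for large $n$. For the lower bound let $w_n=u_n/\|u_n\|_\infty$. For $|x|>R$ and $n$ large, since $w_n\le1$, $p_n>2$ and $\lambda_n\to\lambda_1$,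
$$-\Delta w_n=-\lambda_nw_n^{p_n-1}\ge-2\lambda_1w_n ,$$
and $w_n\ge m:=\frac12\min_{\overline B_R}\varphi>0$ on $\overline B_R$. Choose $\gamma$ with $\gamma^2-\gamma\frac{N-1}R\ge2\lambda_1$. The function $b=me^{-\gamma(|x|-R)}$ satisfies, for $|x|>R$,
$$-\Delta b+2\lambda_1b=\Big(-\gamma^2+\gamma\frac{N-1}{|x|}+2\lambda_1\Big)b\le0 .$$
So $f=b-w_n$ satisfies $-\Delta f+2\lambda_1f\le0$ there, $f\le0$ on $\partial B_R$, $f\to0$ at infinity, and CP gives $w_n\ge b$. Hence $w_n\ge me^{-\gamma|x|}$ on $\mathbb R^N$. Since $\hat u_n=\lambda_1^{-1/(p_n-2)}\|u_n\|_\infty w_n$ with prefactor tending to $e^c$, and since the same holds for $v_n$, there is $c_0>0$ such that for large $n$, all $t\in[0,1]$ and all $x$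
$$c_0e^{-\gamma|x|}\le\hat\xi_{n,t}(x)\le2e^c .$$
For $s>0$, $\xi>0$ the mean value theorem gives $\big|\frac{\xi^s-1}s\big|\le|\log\xi|\max(1,\xi^s)$. So the right side of (7) is at most $C(1+|x|)$ in absolute value, uniformly for large $n$. By (6) it converges locally uniformly to $1+\log\Phi$, because $\Phi$ is locally bounded below by a positive constant. The same bounds show that $V_n$ is uniformly bounded and $V_n\to\lambda_1$ locally uniformly.

**Step 2: the limit of $d_n$.** We show that differences line up with $\varphi$. By Lemma 1(a) we may normalize $\|d_n\|_\infty=1$, and then $\max_{\overline\Omega}|d_n|=1$ and $|d_n|\le(R/|x|)^{N-2}$ for $|x|\ge R$. By interior regularity, along a subsequence $d_n\to d$ in $C^1_{loc}$, with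
$$-\Delta d=\lambda_1Qd,\qquad\max_{\overline\Omega}|d|=\|d\|_\infty=1,\qquad d\to0\text{ at infinity}.$$
Lemma 2(ii) with $\mu=\lambda=\lambda_1$ gives $d=\iota\varphi$ with $\iota\in\{1,-1\}$.

**Step 3: the contradiction at order $p_n-2$.** Test the equation of $d_n$ with $\eta_j\varphi$ and let $j\to\infty$. The limit is justified because $\nabla d_n\in L^2$, $\nabla(\eta_j\varphi)\to\nabla\varphi$ in $L^2$, $V_nd_n\in L^\infty$ and $\varphi\in L^1$. With Lemma 2(iii) for $g=d_n$,
$$\int QV_nd_n\varphi=\int\nabla d_n\cdot\nabla\varphi=\lambda_1\int Qd_n\varphi,\qquad\text{hence}\qquad\int Q\,\frac{V_n/\lambda_1-1}{p_n-2}\,d_n\varphi=0 .$$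
By Step 1 the integrand is dominated by $C(1+|x|)\varphi$, which is integrable since $\varphi$ decays exponentially. Let $n\to\infty$:
$$0=\iota\int Q(1+\log\Phi)\varphi^2=\iota\int Q\varphi^2=\frac{\iota}{\lambda_1}\int|\nabla\varphi|^2\ne0,$$
where the second equality is the amplitude identity in (6), and the third is Lemma 2(i). This contradiction proves Theorem A. $\blacksquare$

## 8. The sublinear side: proof of B.2 and B.3

Let $p\in(1,2)$. Now $2-p>0$, and a convexity argument gives uniqueness for each such $p$ directly, with no limit.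

**Step 1: a solution positive in $\Omega$ exists.** Let $v\ge0$ be a minimizer for $\alpha_p$ (Section 4); it is continuous by Lemma 1(b). In $\Omega$, $-\Delta v=\alpha_pv^{p-1}\ge0$, so on each component $\omega$ of $\Omega$ either $v>0$ or $v\equiv0$. Suppose $v\equiv0$ on $\omega$. Take $0\le\psi\in C_c^\infty(\omega)$, $\psi\not\equiv0$, and put $A=\int|\nabla\psi|^2$, $B=\int\psi^p$. As $v$ vanishes on $\omega$, for $t>0$
$$\frac{\int|\nabla(v+t\psi)|^2}{\big(\int Q(v+t\psi)^p\big)^{2/p}}=(\alpha_p+t^2A)(1+t^pB)^{-2/p}=\alpha_p-\tfrac2p\alpha_pBt^p+o(t^p)<\alpha_p$$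
for small $t$, because $p<2$. This contradicts the definition of $\alpha_p$. So $v>0$ in $\Omega$, and $\alpha_p^{1/(p-2)}v$ is the required solution.

**Step 2: an inequality between two solutions.** Let $u,v\ge0$ be solutions, positive in $\Omega$; they are bounded. We compare $\|\nabla v\|_2$ with $\|\nabla u\|_2$. For $\varepsilon>0$ let
$$g_\varepsilon=\frac{v^p}{(u+\varepsilon)^{p-1}},\qquad\tau=\frac v{u+\varepsilon}.$$
Since $v$ is bounded, $g_\varepsilon\le C_\varepsilon v$, and $\nabla g_\varepsilon=p\tau^{p-1}\nabla v-(p-1)\tau^p\nabla u$ has bounded coefficients, so $g_\varepsilon\in X^p$. We claim that a.e.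
$$\nabla u\cdot\nabla g_\varepsilon=p\tau^{p-1}\nabla u\cdot\nabla v-(p-1)\tau^p|\nabla u|^2\le|\nabla v|^p|\nabla u|^{2-p}. \tag{8}$$
If $\nabla u=0$, both sides are $0$. Otherwise divide by $|\nabla u|^2$ and put $s=|\nabla v|/|\nabla u|$: it is enough that $p\tau^{p-1}s\le s^p+(p-1)\tau^p$, which is Young's inequality. So $D_\varepsilon:=|\nabla v|^p|\nabla u|^{2-p}-\nabla u\cdot\nabla g_\varepsilon\ge0$. Testing the equation of $u$ with $g_\varepsilon$ and using dominated convergence (majorant $v^p$),
$$\int\nabla u\cdot\nabla g_\varepsilon=\int Q\frac{u^{p-1}}{(u+\varepsilon)^{p-1}}v^p\to\int_{\{u>0\}}Qv^p=\int Qv^p+\int_{\{u=0\}}v^p=\|\nabla v\|_2^2+\int_{\{u=0\}}v^p .$$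
Here we used $\{u=0\}\subset\mathbb R^N\setminus\Omega$, where $Q=-1$, and $\int Qv^p=\|\nabla v\|_2^2$. Let $D_0$ denote $D_\varepsilon$ with $\varepsilon=0$ on $\{u>0\}$. Fatou on $\{u>0\}$ and Hölder with exponents $\frac2p,\frac2{2-p}$ give
$$\|\nabla v\|_2^2+\int_{\{u=0\}}v^p+\int_{\{u>0\}}D_0\le\int|\nabla v|^p|\nabla u|^{2-p}\le\|\nabla v\|_2^p\,\|\nabla u\|_2^{2-p}. \tag{9}$$

**Step 3: equality everywhere.** From (9), $\|\nabla v\|_2\le\|\nabla u\|_2$. By symmetry the norms are equal, so all inequalities in (9) are equalities. Equality in Hölder and equal norms give $|\nabla v|=|\nabla u|$ a.e. Also $D_0=0$ a.e. on $\{u>0\}$. On $\{u>0,\nabla u\ne0\}$ this reads, with $\tau=v/u$,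
$$|\nabla u|^2=p\tau^{p-1}\nabla u\cdot\nabla v-(p-1)\tau^p|\nabla u|^2\le\big(p\tau^{p-1}-(p-1)\tau^p\big)|\nabla u|^2 .$$
The function $\tau\mapsto p\tau^{p-1}-(p-1)\tau^p$ on $[0,\infty)$ has derivative $p(p-1)\tau^{p-2}(1-\tau)$ for $\tau>0$, so it is at most $1$, with equality only at $\tau=1$. Hence $\tau=1$ and $\nabla u\cdot\nabla v=|\nabla u|^2$, and with $|\nabla v|=|\nabla u|$ this gives $\nabla v=\nabla u$. Where $\nabla u=0$ (in particular a.e. on $\{u=0\}$) also $\nabla v=0$. So $\nabla(u-v)=0$ a.e., $u-v$ is a constant in $L^{2^*}$, and $u=v$. This proves B.2.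

The restriction $p<2$ was used twice: in Step 1 for $t^2=o(t^p)$, and in (8) and (9), where $|\nabla u|^{2-p}$ needs a positive exponent. That is why this argument does not reach Theorem A.

**Step 4: from "positive in $\Omega$" to all solutions, for $p$ near $2$.** Assume (H). If B.3 failed, then, by B.2, there would be $p_n\uparrow2$ and nonnegative nontrivial solutions $u_n$ that are not positive in $\Omega$. By B.1, $\lambda_1^{-1/(p_n-2)}u_n\to e^c\varphi$ uniformly, and $\varphi$ is bounded below by a positive constant on $\overline\Omega$. So $u_n>0$ on $\overline\Omega$ for large $n$, a contradiction. $\blacksquare$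

## 9. Distant balls: proof of Theorem C

Here the two-number model becomes a theorem: two balls far apart are weakly coupled.

**Proof of C.1.** Fix $p\in(2,2^*)$ and let $\alpha=\alpha_p(B_1)$ be the infimum for the unit ball; it is the same for every translate. For $\ell>1$ let
$$B=B_1(-\ell e_1),\qquad B'=B_1(\ell e_1),\qquad H=\{x_1<0\},$$
and let $\sigma$ be the reflection $x_1\mapsto-x_1$.

**Step 1: the sets.** For $\delta>0$ we want a smooth bounded $\sigma$-invariant open $\Omega=\Omega_{\ell,\delta}\supset B\cup B'$ with $|\Omega\setminus(B\cup B')|\le\delta$. One choice is $\Omega=B\cup B'$. For a connected one, let $K=\overline B\cup\overline{B'}\cup[-\ell e_1,\ell e_1]$, with $[-\ell e_1,\ell e_1]$ the segment, and take a $\sigma$-invariant $\chi\in C_c^\infty$, $0\le\chi\le1$, $\chi=1$ on $K$, supported in a small neighborhood of $K$ (average a cutoff with its reflection). By Sard there is a regular value $s\in(0,1)$ of $\chi$. Let $\Omega$ be the component of $\{\chi>s\}$ that contains the connected set $K$. It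 is smooth, and $\sigma$-invariant because $\sigma(\Omega)$ is also a component containing $K$. The measure condition holds for a small neighborhood because $|K|=|B\cup B'|$.

**Step 2: a $\sigma$-invariant minimizer would be too cheap on one side.** We show that for $\ell$ large and $\delta$ small no minimizer for $\alpha_p(\Omega)$ is $\sigma$-invariant. Enlarging the set increases $Q$, so the minimizer for $B$ has $\int Q_\Omega|\cdot|^p\ge1$, and by homogeneity $\alpha_p(\Omega)\le\alpha$. Let $v$ be a $\sigma$-invariant minimizer for $\alpha_p(\Omega)$. Then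
$$\int_H|\nabla v|^2\le\frac\alpha2,\qquad\int_HQ_\Omega|v|^p=\frac12,\qquad\|v\|_{2^*}\le C\sqrt\alpha .$$
We cut $v$ off to one half. With $y=x+\ell e_1$ let $\eta_*=1$ for $|y|\le1$, $\eta_*=1-\frac{\log|y|}{\log\ell}$ for $1\le|y|\le\ell$, and $\eta_*=0$ otherwise. Its support is in $\overline{B_\ell(-\ell e_1)}\subset\overline H$, and
$$\|\nabla\eta_*\|_{L^N}^N=|\mathbb S^{N-1}|\int_1^\ell\frac{r^{N-1}}{(r\log\ell)^N}dr=|\mathbb S^{N-1}|(\log\ell)^{1-N}.$$
Put $g=\eta_*v\in X^p$. Then
$$\int Q_B|g|^p\ge\int_B|v|^p-\int_{H\setminus B}|v|^p=\int_HQ_\Omega|v|^p-2\int_{(\Omega\setminus B)\cap H}|v|^p\ge\frac12-C'\delta^{1-p/2^*},$$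
the last step by Hölder, since $(\Omega\setminus B)\cap H\subset\Omega\setminus(B\cup B')$. Moreover
$$\|\nabla g\|_2\le\|\nabla v\|_{L^2(H)}+\|\nabla\eta_*\|_{L^N}\|v\|_{2^*}\le\sqrt{\alpha/2}+C'(\log\ell)^{(1-N)/N}.$$
The constant $C'$ does not depend on $\ell,\delta$. When $\frac12-C'\delta^{1-p/2^*}>0$, the definition of $\alpha=\alpha_p(B)$ gives
$$\alpha\Big(\frac12-C'\delta^{1-p/2^*}\Big)^{2/p}\le\Big(\sqrt{\alpha/2}+C'(\log\ell)^{(1-N)/N}\Big)^2 .$$
If this were true along some $\ell\to\infty$, $\delta\to0$, we would get $2^{-2/p}\le2^{-1}$, that is, $p\le2$, a contradiction.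

**Step 3: two solutions.** Take such $\ell,\delta$. By Section 4 and Lemma 1 there is a positive minimizer $v$ for $\alpha_p(\Omega)$. Since $\Omega$ is $\sigma$-invariant, $v\circ\sigma$ is also a positive minimizer, and $v\circ\sigma\ne v$ by Step 2. Multiplying both by $\alpha_p(\Omega)^{1/(p-2)}$ gives two distinct positive least energy solutions. In particular, for these $\Omega$ any admissible $p_0(\Omega)$ is at most $p$. $\square$

**Proof of C.2.** Let $p\in(1,2)$, and let $u\ge0$ be a nontrivial solution for the unit ball $B_1(0)$.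

**Step 1: $u$ has compact support.** This gives exact decoupling. Put $\beta=\frac2{2-p}>2$ and choose $A>0$ with $A^{2-p}\beta(\beta+N-2)=1$. The function $g(x)=A|x-x_0|^\beta$ satisfies $\Delta g=A\beta(\beta+N-2)|x-x_0|^{\beta-2}$. Since $\beta(p-1)=\beta-2$, also $g^{p-1}=A^{p-1}|x-x_0|^{\beta-2}$, so $\Delta g=g^{p-1}$. By Lemma 1(b), $u\to0$ at infinity. Let $|x_0|$ be so large that $B_1(x_0)\cap\overline{B_1(0)}=\emptyset$ and $u\le A$ on $\overline{B_1(x_0)}$. Then $u\le A=g$ on $\partial B_1(x_0)$ and $\Delta u=u^{p-1}$ in $B_1(x_0)$. Testing $\Delta(u-g)=u^{p-1}-g^{p-1}$ with $(u-g)^+$, which vanishes on the boundary,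
$$\int_{B_1(x_0)}|\nabla(u-g)^+|^2=-\int_{B_1(x_0)}(u^{p-1}-g^{p-1})(u-g)^+\le0 .$$
So $u\le g$ in $B_1(x_0)$, and $u(x_0)=0$.

**Step 2: three solutions.** Let $\operatorname{supp}u\subset B_S(0)$ with $S>1$, let $L>2S$ and $\Omega=B_1(0)\cup B_1(Le_1)$, a smooth bounded set. The balls $B_S(0)$ and $B_S(Le_1)$ are disjoint, so $u$ vanishes on $B_1(Le_1)$ and $Q_\Omega u^{p-1}=Q_{B_1(0)}u^{p-1}$. Thus $u$ solves (1) for $\Omega$, and likewise $u(\cdot-Le_1)$. Their supports are disjoint, so the sum is a solution as well. These are three distinct nonnegative nontrivial solutions. $\blacksquare$
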